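# Which polynomials share a non-Archimedean Julia set?

## 1. The guess: a symmetry times an iterate of one minimal polynomial

Throughout, $k$ is an algebraically closed and complete non-Archimedean field with non-trivial absolute value, possibly of positive characteristic. A polynomial $f\in k[z]$ of degree at least $2$ has a Julia set $\mathcal J_f$ in the Berkovich line $\mathbb P^{1,\mathrm{an}}_k$. How much does $\mathcal J_f$ remember of $f$?

It cannot remember everything. An iterate $f^n$ has the same Julia set as $f$. Also, if an affine map $\sigma$ is a symmetry of the Julia set, then $\sigma\circ f$ again has that Julia set in simple examples: for $f=z^2+c$ and $\sigma(z)=-z$ we have $f(-z)=f(z)$, so $(-f)^n=-f^n$, and $f$ and $-f$ have the same escaping points. The first guess is that nothing else happens. For a set $\mathcal J$, let $\mathrm{Aut}(\mathcal J)$ be the group of affine maps $\sigma(z)=az+b$, $a\in k^\times$, $b\in k$, with $\sigma(\mathcal J)=\mathcal J$.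

**Statement (Q).** Let $\mathcal J$ be the Julia set of a polynomial of degree at least $2$ which does not have potential good reduction, such that $\mathrm{Aut}(\mathcal J)$ is finite. Let $g$ be a polynomial of minimal degree whose Julia set is $\mathcal J$. Then for every polynomial $f$ of degree $d\ge 2$ with $\mathcal J_f=\mathcal J$ there are an integer $n\ge1$ and $\sigma\in\mathrm{Aut}(\mathcal J)$ with $f=\sigma\circ g^n$.

The statement is posed, to be proved or disproved, in Chen Gong and Jit Wu Yap, "Non-Archimedean Rigidity and Uniformity for Common Preperiodic Points", arXiv:2607.19252 (2026). There is a good reason to guess "true". Over $\mathbb C$, a theorem of W. Schmidt and N. Steinmetz (*The polynomials associated with a Julia set*, Bull. London Math. Soc. 27 (1995), 239–241) says: if the Julia set $J$ of a complex polynomial is neither a circle nor a segment, there is a polynomial $P_0$ such that every polynomial of degree $\ge2$ with Julia set $J$ is $s\circ P_0^n$ with $n\ge1$ and $s$ an affine symmetry of $J$.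

The guess turns out to depend on the characteristic. We shall prove that (Q) is false over every $k$ of positive characteristic (Theorem 1), and true over every $k$ of residue characteristic $0$, as well as in part of the mixed characteristic case (Theorem 2). The rest of the mixed characteristic case is not settled in these notes.

## 2. Discs, filled Julia sets, potential good reduction

Write $\mathcal O=\{|z|\le1\}$, $\mathfrak m=\{|z|<1\}$, $\tilde k=\mathcal O/\mathfrak m$; bars denote reduction. The field $\tilde k$ is algebraically closed, hence infinite, and $|k^\times|$ is divisible. For $r\in|k^\times|$, $D(a,r)=\{z\in k:|z-a|\le r\}$ is a closed disc. Two discs that meet are nested. A point outside a disc has the same distance to all points of it. The set $1+\mathfrak m$ is a group, and we often write "$x\in c(1+\mathfrak m)$" for $|x-c|<|c|$. A **residue class** of $D(a,r)$ is an open disc of radius $r$ inside it.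

We use these textbook facts about a non-constant polynomial $F$.

* **(D1)** The preimage of a closed (open) disc is a finite disjoint union of closed (open) discs, called its components. Each is mapped onto the disc with a certain degree, and the degrees add up to $\deg F$. Degrees multiply under composition.
* **(D2)** Let $F=\sum a_it^i$. Then $\sup_{|t|\le\rho}|F|=\max_i|a_i|\rho^i$, and the number of zeros in $\{|t|\le\rho\}$ (all zeros are counted with multiplicity) is the last index where this maximum is attained. If $F$ maps $\{|t|\le\rho\}$ onto a closed disc with degree $m$, the radius of the image is $\max_{i\ge1}|a_i|\rho^i$, attained last at $i=m$. In particular, if $F$ has sup norm $1$ on $\mathcal O$, its number of zeros in $\mathcal O$ is $\deg\overline F$.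
* **(D3)** If $F$ has $m$ zeros in $D(q,r)$ and none with $r<|z-q|<r'$, then $|F(z)|=\mathrm{const}\cdot|z-q|^m$ on this annulus.
* **(D4)** (Hensel) If $\Psi\in\mathcal O[y]$ and $u$ is a simple root of $\overline\Psi\ne0$, exactly one root of $\Psi$ in $\mathcal O$ reduces to $u$.

**Filled Julia sets.** For $\deg F\ge2$ put $\Omega_F=\{x:F^n(x)\to\infty\}\subset\mathbb P^{1,\mathrm{an}}_k$, $K_F=\mathbb P^{1,\mathrm{an}}_k\setminus\Omega_F$ and $\mathcal K_F=K_F\cap k$. We use the standard fact $\mathcal J_F=\partial\Omega_F=\partial K_F$. The set $\Omega_F$ is open. It is connected: $|F^n|$ is non-decreasing along the segment $[x,\infty]$, so $[x,\infty]\subset\Omega_F$ whenever $x\in\Omega_F$. Being open and connected with boundary $\mathcal J_F$, the set $\Omega_F$ is the component of $\mathbb P^{1,\mathrm{an}}_k\setminus\mathcal J_F$ that contains $\infty$. Hence $\mathcal J_F$ and $K_F$ determine each other, and every $\sigma\in\mathrm{Aut}(\mathcal J_F)$, since it fixes $\infty$, satisfies $\sigma(K_F)=K_F$ and $\sigma(\mathcal K_F)=\mathcal K_F$.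 Also $F^{-1}(K_F)=K_F$ and $F^{-1}(\mathcal K_F)=\mathcal K_F$. The set $\mathcal K_F$ is not empty, since it contains the fixed points of $F$ in $k$.

**Potential good reduction.** $F$ has good reduction if its coefficients lie in $\mathcal O$ and its leading coefficient is a unit. It has potential good reduction if some affine conjugate, by $z\mapsto az+b$ with $a,b\in k$, $a\ne0$, has good reduction. For example $cz^2$ with $|c|>1$ does not have good reduction but is conjugate, via $z\mapsto z/c$, to $z^2$. If $F$ has good reduction of degree $d$, then $F(\mathcal O)\subset\mathcal O$ and $|F(z)|=|z|^d$ for $|z|>1$, so $\mathcal K_F=\mathcal O$. Thus *potential good reduction implies that $\mathcal K_F$ is a closed disc.*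

## 3. Testing the guess on $z^2$ and on $z^2+c$

**Good reduction must be excluded.** The polynomials $z^2$ and $z^3$ both have the Gauss point as Julia set. The minimal degree is $2$, and $z^3$ is not $\sigma\circ(z^2)^n$, by degree. Here $\mathrm{Aut}(\mathcal J)=\{az+b:|a|=1,|b|\le1\}$ is infinite. Both hypotheses of (Q) fail.

**Quadratic polynomials.** Let $\mathrm{char}\,\tilde k\ne2$, $g=z^2+c$ with $|c|>1$, $\lambda^2=-c$ and $s=|\lambda|>1$. Note $|2\lambda|=|4\lambda|=s$. We check by hand that *every quadratic $f$ with $\mathcal J_f=\mathcal J_g$ is $\sigma\circ g$ with $\sigma\in\mathrm{Aut}(\mathcal J_g)$*, whatever the characteristic of $k$. Write $\mathcal K=\mathcal K_g$.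

Where is $\mathcal K$? If $|z|>s$, then $|g(z)|=|z|^2>s|z|$ and $z$ escapes. If $|z|<s$, then $|g(z)|=s^2>s$ and $z$ escapes. So points of $\mathcal K$ have absolute value $s$, and so have their images: $|z-\lambda||z+\lambda|=s$. Both factors are at most $s$ and their difference is $2\lambda$, so one factor equals $s$; the other is then $1$. Hence $\mathcal K\subset D(\lambda,1)\sqcup D(-\lambda,1)$. Since $-\mathcal K=\mathcal K$, both parts are non-empty, and $g$ maps $\mathcal K\cap D(\lambda,1)$ bijectively onto $\mathcal K$. A closed disc containing $\mathcal K$ would contain $0\notin\mathcal K$, so $g$ does not have potential good reduction.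

Let $f=a(z-t)^2+b$ with $\mathcal J_f=\mathcal J_g$. Then $\mathcal K$ is invariant under $z\mapsto 2t-z$ and under $z\mapsto-z$, hence under translation by $2t$. Suppose $t\ne0$. Call a bijection $\tau:\mathcal K\to\mathcal K$ a *near-translation by $v\ne0$* if $|\tau(x)-x-v|<|v|$ for all $x$. One exists, with $v=2t$.

If $|v|\le1$, then $\tau$ preserves $\mathcal K\cap D(\lambda,1)$, and $\tau'(g(x))=g(\tau(x))$, $x\in\mathcal K\cap D(\lambda,1)$, defines a bijection $\tau'$ of $\mathcal K$. Here
$$g(\tau x)-g(x)=(\tau x-x)(\tau x+x)\in 2\lambda v\,(1+\mathfrak m),$$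
because $|\tau x+x-2\lambda|\le1<s$. So $\tau'$ is a near-translation by $2\lambda v$, and $|2\lambda v|=s|v|$. Repeating this, we reach a near-translation by some $v$ with $1<|v|\le s$ (note that $|v|\le s$ always, since $\mathcal K$ has diameter $s$). If $|v|<s$, a point of $\mathcal K\cap D(\lambda,1)$ moves to a point at distance strictly between $1$ and $s$ from $\lambda$, which is not in $\mathcal K$. If $|v|=s$, the two parts of $\mathcal K$ are exchanged, so both $-2\lambda$ and $2\lambda$ are at distance $<s$ from $v$, and $|4\lambda|<s$. Both cases are impossible, so $t=0$.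

Hence $f=az^2+b=\sigma\circ g$ with $\sigma(x)=a(x-c)+b$. From $g^{-1}(\sigma^{-1}\mathcal J)=f^{-1}(\mathcal J)=\mathcal J=g^{-1}(\mathcal J)$ and the surjectivity of $g$, $\sigma\in\mathrm{Aut}(\mathcal J)$. The guess passes this test. Keep the method in mind: *a symmetry is transported by the dynamics to larger scales, where it must fit the coarse shape of $\mathcal K$.* It will return in Section 5.

## 4. Comparing two polynomials on one disc, and the role of $p\nmid M$

Take $f_1,f_2$ of the same degree with the same Julia set. To prove $f_1=\sigma\circ f_2$, a sensible plan is to work scale by scale. On a small disc, rescale $f_1$ and $f_2$ and reduce to polynomials $A_1,A_2$ over $\tilde k$. The reduced picture of $\mathcal K$ is recorded by a polynomial $\eta$, the reduction of some rescaled $f^n$, and the fact that $f_1$ and $f_2$ pull back $\mathcal K$ to the same set becomes an equation $\eta_1(A_1)=\mathrm{const}\cdot\eta_2(A_2)$. (Section 9 does this rigorously.) One would like to conclude that $A_1$ and $A_2$ differ by an affine map.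 Here is when that works.

**Lemma 1.** Let $\kappa$ be a field of characteristic $p\ge0$, $M\ge2$ an integer which is nonzero in $\kappa$, and $\eta_1,\eta_2\in\kappa[t]$ monic of degree $M$. Let $A_1,A_2\in\kappa[s]$ have the same degree $m\ge1$, let $\alpha$ be the ratio of the leading coefficient of $A_1$ to that of $A_2$, and suppose $\eta_1(A_1)=\alpha^M\eta_2(A_2)$. Then $A_1=\alpha A_2+\beta$ with $\beta\in\kappa$ depending only on $\eta_1,\eta_2,\alpha$.

*Proof.* Since $M\ne0$ in $\kappa$, we can complete the $M$-th power: $\eta_i(t)=(t-\theta_i)^M+(\text{terms of degree}\le M-2)$. Put $q=A_1-\theta_1-\alpha(A_2-\theta_2)$, a polynomial of degree $<m$. In the hypothesis, the lower terms contribute degree at most $m(M-2)$. So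
$$\bigl(\alpha(A_2-\theta_2)+q\bigr)^M-\alpha^M(A_2-\theta_2)^M=\sum_{i\ge1}\binom Mi\alpha^{M-i}(A_2-\theta_2)^{M-i}q^i$$
has degree at most $m(M-2)$. Suppose $q\ne0$. The term $i=1$ has coefficient $M\alpha^{M-1}\ne0$ and degree $m(M-1)+\deg q$. The term $i$ has degree at most this minus $(i-1)(m-\deg q)$, which is smaller for $i\ge2$. So the sum has degree $m(M-1)+\deg q>m(M-2)$, a contradiction. Hence $q=0$, that is, $\beta=\theta_1-\alpha\theta_2$. $\square$

**Where it stops.** If $p\mid M$, one cannot complete the power, and the conclusion is false. Take $p=3$ and $\eta(t)=t^2(t-1)^4$, so $M=6$. Then $\eta(s^2)=(s^3-s)^4$ is invariant under $s\mapsto s+1$, so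
$$\eta\bigl((s+1)^2\bigr)=\eta(s^2),$$
although $(s+1)^2=s^2+2s+1$ is not $\alpha s^2+\beta$. In the same way, for a power $Q>2$ of $p$ and $n=Q-1$, the polynomial $\eta(t)=t^n(t-1)^{n^2}$ of degree $M=nQ$ satisfies
$$\eta(s^n)=\bigl(s(s^n-1)\bigr)^{n^2}=(s^Q-s)^{n^2},\tag{1}$$
so $\eta((s+j)^n)=\eta(s^n)$ for all $j\in\mathbb F_Q$.

In characteristic $p$ this is more than an obstacle to a proof: it tells us what a counterexample should look like. We want a polynomial that is a constant times $\eta$, and that looks like $s^n$ in a suitable coordinate $s$. With $P(w)=c\,w(w-1)^n$ we get both at once: $P^n=c^n\eta$, and in the coordinate $s=P$ the polynomial $P^n$ is $s^n$. Its rivals are $(P+j)^n$.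

## 5. A counterexample in every positive characteristic

**Theorem 1.** Let $\mathrm{char}\,k=p>0$. Let $Q>2$ be a power of $p$, $n=Q-1\ge2$ (so $p\nmid n$), and $c\in k$ with $|c|>1$. Put
$$P(w)=c\,w(w-1)^n,\qquad f_j=(P+j)^n\quad(j\in\mathbb F_Q\subset k).$$
All $f_j$ have degree $Q(Q-1)$ and the same Julia set $\mathcal J$. They do not have potential good reduction, and $\mathrm{Aut}(\mathcal J)=\{\mathrm{id}\}$. For $i\ne j$ there is no affine $\tau$ with $f_j=\tau\circ f_i$. Consequently (Q) is false over $k$.

For $p=Q=3$ these are $f_0=c^2w^2(w-1)^4$, $f_1=(cw(w-1)^2+1)^2$ and $f_2=(cw(w-1)^2+2)^2$.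

**Why (Q) fails.** Suppose (Q) were true, and let $g$ have minimal degree with $\mathcal J_g=\mathcal J$. Then $f_0=\sigma\circ g^a$ and $f_1=\sigma'\circ g^b$ with $a,b\ge1$. Since $\deg f_0=\deg f_1\ge2$, we have $\deg g\ge2$ and $a=b$. So $f_1=\sigma'\sigma^{-1}\circ f_0$ with $\sigma'\sigma^{-1}$ affine, contrary to the theorem.

Now the proof of the theorem.

**Step 1: no affine relation.** *Purpose: show that $f_i$ and $f_j$ are inequivalent.* Suppose $(P+j)^n=\alpha(P+i)^n+\beta$. As $P$ is not constant, $(X+j)^n=\alpha(X+i)^n+\beta$ in $k[X]$. Differentiating and dividing by $n\ne0$ gives $(X+j)^{n-1}=\alpha(X+i)^{n-1}$. Since $n-1\ge1$, comparing roots gives $i=j$.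

**Step 2: the same Julia set.** *Purpose: insert a translation symmetry in the middle of a factorization.* Let $\pi(z)=z^n$, $\tau_j(z)=z+j$ and
$$h(z)=P(\pi(z))=c\,z^n(z^n-1)^n=c\,(z^Q-z)^n .$$
For $j\in\mathbb F_Q$ we have $h\circ\tau_j=h$. Since $f_j=\pi\circ\tau_j\circ P$,
$$P\circ f_j=P\circ\pi\circ\tau_j\circ P=h\circ\tau_j\circ P=h\circ P .$$
By induction $P\circ f_j^{\,r}=h^r\circ P$ for all $r$. As $P(x)\to\infty$ if and only if $x\to\infty$, we get: $f_j^{\,r}(x)\to\infty$ if and only if $h^r(P(x))\to\infty$. The latter does not involve $j$. So all $\Omega_{f_j}$ coincide, and so do the $\mathcal J_{f_j}$.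

What remains is to control $\mathrm{Aut}(\mathcal J)$ and to exclude potential good reduction. From now on $f=f_0=P^n$, $\mathcal K=\mathcal K_f$ and $C=|c|>1$.

**Step 3: location of $\mathcal K$.** *Purpose: see the coarse shape of $\mathcal K$, and exclude potential good reduction.* If $|w|>1$, then $|f(w)|=C^n|w|^{nQ}>|w|^{nQ}$, so $w$ escapes. Thus $\mathcal K\subset\mathcal O$, and $\mathcal K\subset f^{-1}(\mathcal O)=\{|P|\le1\}$. For $w\in\mathcal O$:

* if $|w|=|w-1|=1$, then $|P(w)|=C>1$;
* if $|w|<1$, then $|P(w)|=C|w|$;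
* if $|w-1|<1$, then $|P(w)|=C|w-1|^n$.

Hence
$$\mathcal K\subset E_0\sqcup E_1,\qquad E_0=D(0,C^{-1}),\quad E_1=D(1,C^{-1/n}).\tag{2}$$
Also $0,1\in\mathcal K$, since $f(0)=f(1)=0$. If some $f_j$ had potential good reduction, $\mathcal K=\mathcal K_{f_j}$ would be a closed disc. Containing $0$ and $1$, it would contain $\mathcal O$; but there are points with $|w|=|w-1|=1$, and they are not in $\mathcal K$. So no $f_j$ has potential good reduction.

**Step 4: the shape of $\mathcal K$ near $1$.** *Purpose: compute the reduction of $\mathcal K\cap E_1$.* Let $\gamma^n=c^{-1}$, so $|\gamma|=C^{-1/n}<1$. Put $w=1+\gamma y$. Then $E_1=\{|y|\le1\}$ and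
$$P(1+\gamma y)=c(1+\gamma y)\gamma^ny^n=y^n(1+\gamma y).$$
Let $Y=\{y\in\mathcal O:1+\gamma y\in\mathcal K\}$ and $K_h=\{z\in k:z^n\in\mathcal K\}$. Since $w\in\mathcal K\iff P(w)^n\in\mathcal K$, we have $w\in\mathcal K\iff P(w)\in K_h$.

By (2), and since $0,1\in\mathcal K$, the reduction of $\mathcal K$ is $\{0,1\}$. So $K_h\subset\mathcal O$ and $\overline{K_h}\subset\{t\in\tilde k:t^n\in\{0,1\}\}=\{0\}\cup\mu_n(\tilde k)=\mathbb F_Q$. Equality holds, because $0$ and all $n$-th roots of unity of $k$ lie in $K_h$. I claim that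
$$\overline Y=S:=\{t\in\tilde k:t^n\in\mathbb F_Q\}=\{0\}\cup\mu_{n^2}(\tilde k),\qquad|S|=n^2+1.\tag{3}$$
If $y\in Y$, then $y^n(1+\gamma y)\in K_h$, whose reduction is $\bar y^n$; so $\bar y\in S$. Conversely, $0\in Y$ because $1\in\mathcal K$. If $t^n=s\in\mathbb F_Q^\times$, choose $z\in K_h$ with $\bar z=s$. The polynomial $y^n(1+\gamma y)-z$ reduces to $y^n-s$, of which $t$ is a simple root because $p\nmid n$. By (D4) it has a root $y\in\mathcal O$ with $\bar y=t$, and $P(1+\gamma y)=z\in K_h$ shows $y\in Y$.

For $Q=3$: $S=\{0\}\cup\mu_4=\{0,\pm1,\pm i\}$, five elements of $\mathbb F_9$.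

**Step 5: $S$ has no translation symmetry.** *Purpose: the coarse fact that will kill near-translations.* Claim: if $b\in\tilde k$ and $S+b=S$, then $b=0$. Suppose $b\ne0$. Then $b=0+b\in S$, so $b\in\mu_{n^2}$. For $u\in\mu_{n^2}$ we have $uS=S$, so $S+ub=u(S+b)=S$. As $u$ varies, $ub$ runs over all of $\mu_{n^2}$. Hence $S+v=S$ for all $v\in S$. So $S$ is closed under addition, and, being finite, is an additive group. It is closed under multiplication, so it is a finite field. It contains $\{0\}\cup\mu_n=\mathbb F_Q$, so $|S|$ is a power of $Q$. But $|S|=(Q-1)^2+1=Q^2-2Q+2$ satisfies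
$$|S|-Q=(Q-1)(Q-2)>0,\qquad Q^2-|S|=2Q-2>0,$$
a contradiction. (For odd $p$ there is a shortcut: $S$ would be a union of cosets of $\mathbb F_pb$, but $|S|=(Q-1)^2+1\equiv2\pmod p$.)

**Step 6: inverse branches.** *Purpose: find maps that carry all of $B=\{|w-1|<1\}$ into small pieces near $1$.* By (2), $\mathcal K\cap B=\mathcal K\cap E_1$. For $u\in\mu_{n^2}(\tilde k)$ let $U_u=\{1+\gamma y:y\in\mathcal O,\ \bar y=u\}\subset B$. These sets are disjoint. We have $f(1+\gamma y)=\Psi(y)$ with $\Psi(y)=y^{n^2}(1+\gamma y)^n\in\mathcal O[y]$, so $\overline\Psi(y)=y^{n^2}$, $\overline\Psi(u)=1$ and $\overline\Psi'(u)=n^2u^{n^2-1}\ne0$. Thus $f(U_u)\subset B$. For $v\in B$ the reduction of $\Psi-v$ is $y^{n^2}-1$, with simple root $u$; by (D4) there is exactly one $y$ with $\bar y=u$ and $\Psi(y)=v$. So $f:U_u\to B$ is bijective.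

Write $\Psi(y)-\Psi(y')=(y-y')\Theta(y,y')$ with $\Theta\in\mathcal O[y,y']$. If $\bar y=\bar y'=u$, then $\overline{\Theta(y,y')}=\overline\Theta(u,u)=\overline\Psi'(u)\neq0$. Choose a lift $\ell\in\mathcal O$ of $\overline\Psi'(u)$ and put $\Lambda=\ell/\gamma$, so $|\Lambda|=|\gamma|^{-1}$. Since $x-x'=\gamma(y-y')$, we have $f(x)-f(x')=\Theta\gamma^{-1}(x-x')$, hence
$$|f(x)-f(x')-\Lambda(x-x')|<|\Lambda||x-x'|\qquad(x\ne x'\in U_u).\tag{4}$$
So the inverse $\varphi_u:B\to U_u\subset B$ contracts distances by exactly the factor $|\gamma|<1$. An open disc is complete, so $\varphi_u$ has a fixed point $e_u\in U_u$, and $\bigcap_j\varphi_u^j(B)=\{e_u\}$. There are $n^2\ge4$ distinct points $e_u$.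

**Step 7: near-identities fix all $e_u$.** *Purpose: a bootstrap, as in Section 3.* Affine maps are not stable under the transport $\tau\mapsto f\circ\tau\circ\varphi_u$, so we use a larger class. Let $\mathcal T$ be the set of bijections $\tau:B\to B$ with $\tau(\mathcal K\cap B)=\mathcal K\cap B$ and
$$\bigl|(\tau(x)-\tau(x'))-(x-x')\bigr|<|x-x'|\qquad(x\ne x').\tag{5}$$
Elements of $\mathcal T$ are isometries. Rewriting (5) in terms of $\tau(x),\tau(x')$ shows that $\mathcal T$ is stable under inverses.

*Claim. If $\tau\in\mathcal T$ and $u\in\mu_{n^2}$, then $\tau(U_u)=U_u$ and $\tau_u:=f\circ\tau\circ\varphi_u\in\mathcal T$.*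

Since $1\in\mathcal K\cap B$, we have $\tau(1)\in\mathcal K\cap B\subset E_1$, so $\beta:=(\tau(1)-1)/\gamma\in\mathcal O$. By (5) with $x'=1$, for $y\in\mathcal O$,
$$\tau(1+\gamma y)=1+\gamma\tilde\tau(y),\qquad\tilde\tau(y)=y+\beta+\varepsilon(y),\quad|\varepsilon(y)|<1 .$$
So $\tau(E_1)\subset E_1$. The same holds for $\tau^{-1}$, so $\tilde\tau$ is a bijection of $\mathcal O$ with $\tilde\tau(Y)=Y$. Reducing and using (3), $S+\bar\beta=S$. By Step 5, $\bar\beta=0$. Thus $\tilde\tau(y)$ and $y$ have the same reduction, so $\tau(U_u)\subset U_u$; likewise for $\tau^{-1}$, and $\tau(U_u)=U_u$.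

Now $\tau_u$ is the composition of bijections $B\to U_u\to U_u\to B$. It preserves $\mathcal K\cap B$, because $f^{-1}(\mathcal K)=\mathcal K$. For (5), let $v=f(x)\ne v'=f(x')$ with $x,x'\in U_u$. Modulo terms of absolute value $<|\Lambda||x-x'|=|v-v'|$, by (4), (5), (4),
$$\tau_u(v)-\tau_u(v')=f(\tau x)-f(\tau x')\equiv\Lambda(\tau x-\tau x')\equiv\Lambda(x-x')\equiv v-v' .$$
This proves the claim.

Since $\varphi_u$ inverts $f$ on $U_u$, the definition of $\tau_u$ gives $\tau\circ\varphi_u=\varphi_u\circ\tau_u$, with $\tau_u\in\mathcal T$ again. Iterating, $\tau\circ\varphi_u^j=\varphi_u^j\circ\tau^{(j)}$ with $\tau^{(j)}\in\mathcal T$. So $\tau(\varphi_u^j(B))=\varphi_u^j(B)$ for all $j$, and intersecting over $j$ gives $\tau(e_u)=e_u$ for every $\tau\in\mathcal T$ and $u\in\mu_{n^2}$.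

**Step 8: $\mathrm{Aut}(\mathcal J)$ is trivial.** *Purpose: show that a symmetry restricts to an element of $\mathcal T$.* Let $\sigma(w)=aw+b\in\mathrm{Aut}(\mathcal J)$, so $\sigma(\mathcal K)=\mathcal K$. As $\mathcal K\subset\mathcal O$ contains $0$ and $1$, it has diameter $1$, so $|a|=1$ and $\sigma$ is an isometry. The classes of $\mathcal K$ for the relation $|x-x'|<1$ are $\mathcal K\cap E_0$ and $\mathcal K\cap E_1$, and $\sigma$ permutes them. The first has diameter at most $C^{-1}$. The second has diameter $|\gamma|=C^{-1/n}>C^{-1}$, since by (3) $Y$ contains $0$ and an element of absolute value $1$, and $n\ge2$. So $\sigma$ preserves each class, giving $|\sigma(0)|<1$ and $|\sigma(1)-1|<1$. Hence $|a-1|=|\sigma(1)-\sigma(0)-1|<1$, $\sigma(B)=B$, and $\sigma|_B$ satisfies (5). So $\sigma|_B\in\mathcal T$, and by Step 7 $\sigma$ fixes at least $4$ points. Therefore $\sigma=\mathrm{id}$, and Theorem 1 is proved. $\blacksquare$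

## 6. A positive theorem in characteristic zero

For a Julia set $\mathcal J$ let $S(\mathcal J)$ be the set of polynomials of degree $\ge2$ with Julia set $\mathcal J$.

**Theorem 2.** Let $\mathrm{char}\,k=0$ and let $p\ge0$ be the characteristic of $\tilde k$. Let $\mathcal J$ be the Julia set of a polynomial of degree $\ge2$ without potential good reduction. Assume $p=0$, or $p>\deg f$ for some $f\in S(\mathcal J)$. Then:

(a) if $f_1,f_2\in S(\mathcal J)$ have the same degree, then $f_1=\sigma\circ f_2$ with $\sigma\in\mathrm{Aut}(\mathcal J)$;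

(b) $\mathrm{Aut}(\mathcal J)$ is finite cyclic;

(c) if $g\in S(\mathcal J)$ has minimal degree, every $f\in S(\mathcal J)$ is $\sigma\circ g^n$ with $n\ge1$, $\sigma\in\mathrm{Aut}(\mathcal J)$.

So (Q) is true over every $k$ of residue characteristic $0$ and false over every $k$ of positive characteristic. In the setting of Theorem 2, finiteness of $\mathrm{Aut}(\mathcal J)$ is automatic. The case $\mathrm{char}\,k=0$, $p>0$, with no polynomial of degree $<p$ having Julia set $\mathcal J$, is not settled here.

The plan for (a) is the scale-by-scale comparison of Section 4. Under the hypothesis, we can arrange that the integer $M$ in Lemma 1 is prime to $p$. The degrees of $f_1,f_2$ themselves may be divisible by $p$; only the auxiliary polynomial $f$ matters.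

*Until the end of Section 9 we fix $f\in S(\mathcal J)$ with $\delta=\deg f$ and $p=0$ or $p>\delta$.* Let $K$ be the common filled Julia set, $\mathcal K=K\cap k$ and $\Omega=\mathbb P^{1,\mathrm{an}}_k\setminus K$.

## 7. The common Green function and the smallest disc around $\mathcal K$

For a polynomial $F$ of degree $d_F\ge2$, the Green function is $G_F(x)=\lim d_F^{-n}\log^+|F^n(x)|$. We recall: $G_F$ is continuous on $\mathbb A^{1,\mathrm{an}}$ and vanishes exactly on $K_F$; the function $G_F-\log^+|\cdot|$ is bounded and is constant near $\infty$; on $\Omega_F\setminus\{\infty\}$, $G_F$ is locally $d_F^{-n}\log|F^n|+\mathrm{const}$, hence harmonic; and $G_F\circ F=d_FG_F$.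

**Lemma 2.** For a polynomial $P$ of degree $e\ge2$: $P\in S(\mathcal J)\iff P^{-1}(K)=K$. In this case $G_f\circ P=eG_f$ and $G_P=G_f$.

*Proof.* If $P\in S(\mathcal J)$, then $K_P=K$, and $P^{-1}(K_P)=K_P$. Conversely, assume $P^{-1}(K)=K$. Then $P$ maps $\Omega\setminus\{\infty\}$ to itself, and $u=e^{-1}G_f\circ P-G_f$ is harmonic there. It is constant near $\infty$, because $G_f=\log|\cdot|+\mathrm{const}$ there. So $u$ is harmonic on $\Omega$. It tends to $0$ at $\partial\Omega$, since both terms are continuous and vanish on $K$. By the maximum principle for harmonic functions (Baker–Rumely, *Potential Theory and Dynamics on the Berkovich Projective Line*, AMS 2010), $u=0$. Both sides of $G_f\circ P=eG_f$ also vanish on $K$, so it holds everywhere. Then $G_f\circ P^j=e^jG_f$, and since $G_f-\log^+|\cdot|$ is bounded,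
$$G_P=\lim e^{-j}\log^+|P^j|=\lim e^{-j}\,G_f\circ P^j=G_f .$$
Hence $K_P=\{G_P=0\}=K$ and $\mathcal J_P=\mathcal J$. This gives the last sentence in both cases. $\square$

So $S(\mathcal J)$ is stable under composition, and under left and right composition with $\mathrm{Aut}(\mathcal J)$. Write $G=G_F$ for all $F\in S(\mathcal J)$, restricted to $k$ from now on. Then
$$F^{-1}\{G\le t\}=\{G\le t/\deg F\}\qquad(F\in S(\mathcal J)).\tag{6}$$

**Lemma 3.** (i) No $F\in S(\mathcal J)$ has potential good reduction. (ii) $R=\operatorname{diam}\mathcal K$ lies in $|k^\times|$. Let $D$ be the closed disc of radius $R$ containing $\mathcal K$. After an affine change of coordinate we may assume $D=\mathcal O$. Then for every $F\in S(\mathcal J)$, with degree $d$ and leading coefficient $a_F$: $|a_F|>1$; $|F(z)|=|a_F||z|^d$ for $|z|>1$; $|F|\le|a_F|$ on $\mathcal O$; and $F^{-1}(\mathcal O)\subset\mathcal O$ has at least two components, all of radius $<1$. (iii) With $G_0=\frac{\log|a_F|}{d-1}>0$, independent of $F$, we have $G(z)=\log|z|+G_0$ for $|z|>1$,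 and $\mathcal O=\{G\le G_0\}$. (iv) $\mathcal K$ is infinite.

*Proof of (i).* If some $F\in S(\mathcal J)$ has potential good reduction, $\mathcal K$ is a closed disc; change coordinates so that $\mathcal K=\mathcal O$. Any $F'\in S(\mathcal J)$, of degree $d'$, has $F'^{-1}(\mathcal O)=\mathcal O$. So $F'$ maps $\mathcal O$ onto $\mathcal O$ with degree $d'$. By (D2), its coefficients lie in $\mathcal O$ and its coefficient of degree $d'$ has absolute value $1$. So every $F'\in S(\mathcal J)$ has potential good reduction, contrary to the hypothesis on $\mathcal J$.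

*Proof of (ii).* Let $F\in S(\mathcal J)$ have degree $d$ and leading coefficient $a$. Note that $R<\infty$. Let $\alpha\in\mathcal K$ and let $z_1,\dots,z_d$ be the zeros of $F-\alpha$. They lie in $\mathcal K$, and $|F(z)-\alpha|=|a|\prod|z-z_i|$. If $|z-\alpha|=\rho>R$, then $|F(z)-\alpha|=|a|\rho^d$.

First, $|a|R^{d-1}>1$. Suppose $|a|\rho^{d-1}\le1$ for some $\rho\in|k^\times|$, $\rho>R$. On $D(\alpha,\rho)$ we have $|F-\alpha|\le|a|\rho^d\le\rho$, so $D(\alpha,\rho)$ is mapped into itself and lies in $\mathcal K$, contradicting $\rho>R$. Letting $\rho\to R$, we get $|a|R^{d-1}\ge1$; in particular $R>0$. If $|a|R^{d-1}=1$, then $R\in|k^\times|$, and $|F-\alpha|\le|a|R^d=R$ on $D(\alpha,R)$. With $|\varpi|=R$, the conjugate $(F(\alpha+\varpi z)-\alpha)/\varpi$ maps $\mathcal O$ into $\mathcal O$ and has leading coefficient $a\varpi^{d-1}$ of absolute value $1$. So $F$ would have potential good reduction, against (i).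

Next, $R=\max_{i,j}|z_i-z_j|$, so $R\in|k^\times|$. The maximum is at most $R$. Suppose it were $R'<R$. By the ultrametric inequality, $\sup_{w\in\mathcal K}|w-z_1|=\operatorname{diam}\mathcal K=R$. For $w\in\mathcal K$ with $|w-z_1|>R'$ we have $|F(w)-\alpha|=|a||w-z_1|^d$, and this is at most $R$ because $F(w)\in\mathcal K$. Letting $|w-z_1|$ tend to its supremum, $|a|R^d\le R$, a contradiction.

Let $D=D(\alpha,R)\supset\mathcal K$. For $|z-\alpha|=\rho>R$ we have $|F(z)-\alpha|=|a|\rho^d>\rho$, so $z\notin F^{-1}(D)$. Thus $\mathcal K\subset F^{-1}(D)\subset D$. Since $\tilde k$ is infinite, there is $z\in D$ with $|z-z_i|=R$ for all $i$; then $|F(z)-\alpha|=|a|R^d>R$. So $F^{-1}(D)\ne D$. If $F^{-1}(D)$ were a single disc, it would contain two $z_i$ at distance $R$ and thus equal $D$. So there are at least two components. A component of radius $R$ would equal $D$; so all radii are $<R$.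

The disc $D$ depends only on $\mathcal K$, so we may normalize $D=\mathcal O$, $R=1$, for all $F$ at once. Then $|a_F|>1$. For $|z|>1$, $|F(z)-\alpha|=|a_F||z-\alpha|^d=|a_F||z|^d>1\ge|\alpha|$, so $|F(z)|=|a_F||z|^d$. On $\mathcal O$, $|F-\alpha|\le|a_F|$, so $|F|\le|a_F|$.

*Proof of (iii).* For $|z|>1$, induction gives $\log|F^n(z)|=d^n\log|z|+\frac{d^n-1}{d-1}\log|a_F|$, hence $G(z)=\log|z|+G_0$. As $G$ does not depend on $F$, neither does $G_0$. Outside $\mathcal O$ we have $G>G_0$. Let $z\in\mathcal O$. If $z\in\mathcal K$, $G(z)=0$. Otherwise let $j\ge1$ be minimal with $|F^j(z)|>1$. Then $F^{j-1}(z)\in\mathcal O$, so $|F^j(z)|\le|a_F|$ and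
$$G(z)=d^{-j}G(F^j(z))\le d^{-j}(\log|a_F|+G_0)=d^{1-j}G_0\le G_0 .$$

*Proof of (iv).* $F$ maps $\mathcal K$ onto $\mathcal K$. If $\mathcal K$ were finite, this map would be bijective, and $F-\alpha$ would have only one zero. But $F-\alpha$ has two zeros at distance $R>0$. $\square$

With the normalization $D=\mathcal O$ put
$$L_n=f^{-n}(\mathcal O)=\{G\le G_0\delta^{-n}\}.$$
These are finite disjoint unions of closed discs, decreasing in $n$, and $\mathcal K\subset L_n$. Each component $B$ satisfies $f^n(B)=\mathcal O$. So $B$ contains a zero of $f^n$, and it contains infinitely many points of $\mathcal K$, namely the preimages under $f^n|_B$ of the infinite set $\mathcal K$.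

## 8. Good points: where the discs of $L_n$ shrink

**Definition.** A point $y\in\mathcal K$ is **good** if the component of $L_n$ containing $y$ has diameter tending to $0$ as $n\to\infty$.

A good point is not isolated in $\mathcal K$, because these components contain infinitely many points of $\mathcal K$.

**Example.** Let $f(z)=z+cz^2(z-1)$, $C=|c|>1$. For $|z|>1$ we have $|f(z)|=C|z|^3$, so $\mathcal K\subset\mathcal O$, and $0,1$ are fixed. For $z\in\mathcal O$: if $|z|<1$, then $|f(z)|\le1$ exactly when $|z|\le C^{-1/2}$; if $|z|=|z-1|=1$, then $|f(z)|=C$; near $1$, $f(z)-1=(z-1)(1+cz^2)$ has absolute value $C|z-1|$. So $L_1=D(0,C^{-1/2})\sqcup D(1,C^{-1})$, mapped onto $\mathcal O$ with degrees $2$ and $1$. The component of $L_n$ at $1$ is $D(1,C^{-n})$, so $1$ is good. But $|f(z)|\le|z|$ on $D(0,C^{-1})$, so this disc lies in $\mathcal K$, and $0$ is not good.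

**Lemma 4.** There are infinitely many good points.

*Proof.* **Counting components.** Let $N_n$ be the number of components of $L_n$. If $f$ maps a closed disc $Z$ of radius $\rho$ onto a closed disc with degree $m$, then $f'$ has exactly $m-1$ zeros in $Z$. Indeed, write $f=\sum a_it^i$ with $t$ centered in $Z$. Then $|ia_i|\rho^{i-1}=|a_i|\rho^i/\rho$, because $|i|=1$ for $1\le i\le\delta$; this is where the hypothesis on $p$ enters. So the maximum over the terms of $f'$ is attained last at exponent $m-1$, and (D2) applies. Summing over the components of $L_1=f^{-1}(\mathcal O)$, there are $\delta-N_1\le\delta-2$ critical points in $L_1$, with multiplicity. For a component $B$ of $L_n$, $f^{-1}(B)$ has $\delta-\#\mathrm{Crit}(f^{-1}(B))$ components. Summing over $B$, and using $L_{n+1}\subset L_1$, we get $N_{n+1}\ge\delta N_n-(\delta-2)$ with $N_0=1$. Hence $N_n-\frac{\delta-2}{\delta-1}$ grows at least by a factor $\delta$ at each step, starting from $\frac1{\delta-1}$, and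
$$N_n\ge\frac{\delta^n}{\delta-1}.$$

**A measure on ends.** Give a component $B$ of $L_n$ the weight $\deg(f^n|_B)/\delta^n$. The weights at level $n$ add up to $1$. They are additive: let $E_j$ be the components of $L_1$. The components $B'$ of $L_{n+1}$ in $B$ are the components of the sets $(f^n|_B)^{-1}(E_j)$, and $\deg(f^{n+1}|_{B'})=\deg(f^n|_{B'})\deg(f|_{E_j})$, where $\deg(f^n|_{B'})$ is the degree of $f^n:B'\to E_j$. For fixed $j$ the degrees $\deg(f^n|_{B'})$ add up to $\deg(f^n|_B)$. So $\sum_{B'}\deg(f^{n+1}|_{B'})=\sum_j\deg(f^n|_B)\deg(f|_{E_j})=\delta\deg(f^n|_B)$. Hence the weights define a probability measure $\mu$ on the compact space of ends, that is, of nested sequences $(B^n)$ with $B^n$ a component of $L_n$. In the example above, the two components of $L_1$ have weights $2/3$ and $1/3$.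

**Ends of small degree infinitely often.** Let $M_0=2(\delta-1)$ and let $S_n$ be the set of ends with $\deg(f^n|_{B^n})\le M_0$. Then
$$\frac1{\delta-1}\le\frac{N_n}{\delta^n}=\sum_B\frac{\deg(f^n|_B)}{\delta^n}\cdot\frac1{\deg(f^n|_B)}\le\mu(S_n)+\frac1{M_0},$$
so $\mu(S_n)\ge\frac1{2(\delta-1)}$ for all $n$, and $\mu(\limsup S_n)\ge\frac{1}{2(\delta-1)}>0$. A single end in $\limsup S_n$ has mass at most $M_0\delta^{-n}$ for infinitely many $n$, hence mass $0$. So $\limsup S_n$ is infinite.

**Such ends shrink.** Let $(B^n)\in\limsup S_n$, $r_n$ the radius of $B^n$, $\ell_n=\deg(f^n|_{B^n})$, and $\varepsilon<1$ the largest radius of a component of $L_1$. Center a coordinate $t$ at a point of $B^{n+1}$ and write $f^n=\sum a_it^i$. As $f^n:B^n\to\mathcal O$ is onto with degree $\ell_n$, (D2) gives $|a_{\ell_n}|r_n^{\ell_n}=1$. As $f^n(B^{n+1})$ is a component of $L_1$, $|a_{\ell_n}|r_{n+1}^{\ell_n}\le\varepsilon$. So $r_{n+1}\le r_n\varepsilon^{1/\ell_n}$. The radii decrease, and $\ell_n\le M_0$ infinitely often, so $r_n\to0$. By completeness $\bigcap B^n$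 is a point. There $G\le G_0\delta^{-n}$ for all $n$, so $G=0$ and the point lies in $\mathcal K$; it is good. Distinct ends give distinct points. $\square$

**Distances from a good point.** Let $y$ be good and $s>0$. *The distances $\ge s$ from $y$ to points of $\mathcal K$ take finitely many values:* choose $n$ such that the component of $L_n$ at $y$ has diameter $<s$; all points of another fixed component have the same distance to $y$, and there are finitely many components. Since $y$ is not isolated, for every $r>0$ the maximum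
$$\rho=\max\{|x-y|:x\in\mathcal K,\ |x-y|<r\}$$
exists, and $0<\rho<r$, $\rho\in|k^\times|$.

## 9. Two polynomials of equal degree: descent through the scales

Let $f_1,f_2\in S(\mathcal J)$ have degree $d$ and leading coefficients $a_1,a_2$. By Lemma 3(iii), $|a_1|=|a_2|$. Put $c=a_1/a_2$, so $|c|=1$, and $e_0=f_1-cf_2$, so $\deg e_0<d$. We want $e_0$ to be constant.

The equality $G\circ f_1=dG=G\circ f_2$ only compares absolute values. The next lemma extracts from it a statement about *leading digits*, and this is what makes reduction to $\tilde k$ possible. For $n\ge0$ write $H=f^n$, $N=\delta^n$. By (6),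
$$G(w)>G_0/(Nd)\iff f_1(w)\notin L_n\iff f_2(w)\notin L_n.\tag{7}$$

**Lemma 5 (ratio lemma).** If $G(w)>G_0/(Nd)$, then $|H(f_1(w))|=|H(f_2(w))|$ and
$$H(f_1(w))/H(f_2(w))\in c^N(1+\mathfrak m).\tag{8}$$

*Proof.* For $x=f_i(w)$ we have $G(H(x))=NdG(w)>G_0$. By Lemma 3(iii), $|H(x)|>1$ and $\log|H(x)|=NdG(w)-G_0$, independent of $i$.

The zeros of $H\circ f_i$ lie in $f_i^{-1}(L_n)=\{G\le G_0/(Nd)\}$, a finite disjoint union of closed discs which is the same for $i=1,2$. On a thin annulus around such a disc $B'$ we have $|H\circ f_1|=|H\circ f_2|$, so by (D3) both have the same number of zeros in $B'$. Pair the zeros $\omega_\nu$ of $H\circ f_1$ with the zeros $\omega'_\nu$ of $H\circ f_2$ within these discs. For $w$ outside all the discs, $|w-\omega'_\nu|>|\omega'_\nu-\omega_\nu|$, so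
$$\frac{w-\omega_\nu}{w-\omega'_\nu}=1+\frac{\omega'_\nu-\omega_\nu}{w-\omega'_\nu}\in1+\mathfrak m .$$
The ratio of the leading coefficients of $H\circ f_1$ and $H\circ f_2$ is $(a_1/a_2)^N=c^N$. Multiply. $\square$

Fix a good point $y$. For a closed disc $X=D(y,r)$ consider the property
$$(*)_X:\quad\text{there is }b_X\in k\text{ with }|f_1(w)-cf_2(w)-b_X|<r\text{ for all }w\in f_2^{-1}(X).$$

**Start of the descent.** *For $r$ large, $(*)_X$ holds with $b_X=0$.* Let $r\ge1$ and $w\in f_2^{-1}(X)$. As $|y|\le1$, $|f_2(w)|\le r$, so $|w|\le1$ or $|a_2||w|^d\le r$. Hence $|e_0(w)|=O(r^{(d-1)/d})$, which is $<r$ for $r$ large.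

**Lemma 6 (one step of the descent).** If $(*)_X$ holds for $X=D(y,r)$, then $(*)_{X'}$ holds for $X'=D(y,\rho)$, where $\rho=\max\{|x-y|:x\in\mathcal K,|x-y|<r\}$.

*Proof.*

**(i) Matching open discs.** *Purpose: find the disc $T^-$ for $f_1$ that corresponds to $X^-=\{|x-y|<r\}$ for $f_2$.* Let $\sigma_X(x)=cx+b_X$, $e=f_1-\sigma_X\circ f_2$, $r_1=\max_{f_2^{-1}(X)}|e|$ and $T^-=\sigma_X(X^-)$, an open disc of radius $r$. A polynomial attains its supremum on a closed disc, so $r_1<r$. We claim
$$f_1^{-1}(T^-)=f_2^{-1}(X^-)=:U .$$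
For $w\in f_2^{-1}(X)$ we have $f_1(w)-\sigma_X(y)=c(f_2(w)-y)+e(w)$ with $|e(w)|<r$, so $f_1(w)\in T^-\iff f_2(w)\in X^-$. It remains to show $f_1^{-1}(T^-)\subset f_2^{-1}(X)$. Let $v=\sigma_X(x_v)\in T^-$, $x_v\in X^-$, and let $Z$ be a component of $f_2^{-1}(X)$. On $Z$, $f_1-v=c(f_2-x_v)+e$. Since $f_2(Z)=X$, $\sup_Z|f_2-x_v|=r>r_1$. After rescaling, $f_1-v$ and $c(f_2-x_v)$ have the same reduction on $Z$, so by (D2) $f_1-v$ and $f_2-x_v$ have equally many zeros in $Z$. Summing over $Z$, all $d$ zeros of $f_1-v$ lie in $f_2^{-1}(X)$.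

**(ii) The inner discs $X^*$ and $T^*$.** *Purpose: choose the scale $\rho^*$ at which to reduce, and an $n$ for which $L_n$ resolves that scale.* Choose $z_0\in f_2^{-1}(y)$ and put $y_1=f_1(z_0)$. Since $z_0\in U\cap\mathcal K$, we have $y_1\in T^-\cap\mathcal K$. Moreover $y_1$ is good. Indeed, let $B_n$ be the component of $L_n$ at $y$, and let $Z_n$ be the component at $z_0$ of $f_2^{-1}(L_n)=f_1^{-1}(L_n)$, which is a component of $f_2^{-1}(B_n)$. If the $Z_n$ did not shrink to $z_0$, they would all contain a fixed disc around $z_0$, which $f_2$ would map into $\bigcap B_n=\{y\}$; impossible. So $Z_n$ shrinks to $z_0$, and $f_1$ maps it onto the component of $L_n$ at $y_1$, which shrinks too.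

Let $\rho_T=\max\{|x-y_1|:x\in\mathcal K\cap T^-\}$, which exists with $0<\rho_T<r$ by Section 8. Put $\rho^*=\max(\rho,\rho_T)<r$, $X^*=D(y,\rho^*)$ and $T^*=D(y_1,\rho^*)$. Choose $n$ so large that the components of $L_n$ at $y$ and at $y_1$ have diameter $<\min(\rho,\rho_T)$.

*Every component $B'$ of $L_n$ meeting $X^-$ lies in $D(y,\rho)$.* This is clear if $y\in B'$. Otherwise $B'$ does not contain $X^-$, so $B'\subset X^-$. It contains a point of $\mathcal K\cap X^-\subset D(y,\rho)$ but not $y$, so $B'\subset D(y,\rho)$. Likewise, every component of $L_n$ meeting $T^-$ lies in $D(y_1,\rho_T)$.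

*Each component of $L_n$ contained in $X^*$ lies in one residue class of $X^*$.* Otherwise it would have radius $\rho^*$ and equal $X^*\ni y$; but the component at $y$ has diameter $<\rho\le\rho^*$. The same holds for $T^*$.

Put $H=f^n$ and $N=\delta^n$ for this $n$.

**(iii) The number $M$ of zeros of $H$ in $X^-$ satisfies $M\ge2$ and $p\nmid M$.** *Purpose: secure the hypothesis of Lemma 1.* All zeros of $H$ lie in $L_n$, so those in $X^-$ lie in $X'=D(y,\rho)$. The components of $L_n$ at $y$ and at a point of $\mathcal K$ at distance $\rho$ from $y$ are different, both lie in $X'$, and each contains a zero of $H$. So $M\ge2$. In particular $0\in f^n(X')$, so $M$ is the degree of $f^n:X'\to f^n(X')$. This is the product of the degrees of $f$ on the discs $f^i(X')$, $0\le i<n$, each of which lies in $\{1,\dots,\delta\}$. If $p>\delta$, then $p\nmid M$. If $p=0$, $M\ne0$ in $\tilde k$ trivially.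

**(iv) Leading terms of $H$ on the two annuli.** *Purpose: compare $H$ around $y$ with $H$ around $y_1$.* Let $M_T$ be the number of zeros of $H$ in $T^-$; they lie in $D(y_1,\rho_T)\subset T^*$. Let $a_H$ be the leading coefficient of $H$, and put
$$h_X=a_H\prod_{\omega\notin X^-}(y-\omega),\qquad h_T=a_H\prod_{\omega\notin T^-}(y_1-\omega),$$
the products being over zeros $\omega$ of $H$. If $x\in X^-\setminus X^*$, then $(x-\omega)/(x-y)\in1+\mathfrak m$ for zeros in $X^-$, since $|\omega-y|\le\rho^*<|x-y|$; and $(x-\omega)/(y-\omega)\in1+\mathfrak m$ for the others, since $|x-y|<r\le|y-\omega|$. So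
$$H(x)\in h_X(x-y)^M(1+\mathfrak m)\ (x\in X^-\setminus X^*),\qquad H(x)\in h_T(x-y_1)^{M_T}(1+\mathfrak m)\ (x\in T^-\setminus T^*).\tag{9}$$
Take $w\in U$ with $\max(r_1,\rho^*)<|f_2(w)-y|<r$. As $y_1=f_1(z_0)$ and $f_2(z_0)=y$,
$$f_1(w)-y_1=c(f_2(w)-y)+e(w)-e(z_0)\in c(f_2(w)-y)(1+\mathfrak m).$$
So $f_2(w)\in X^-\setminus X^*$ and $f_1(w)\in T^-\setminus T^*$. By (ii), $f_2(w)\notin L_n$, so (7) and (8) apply. Inserting (9),
$$\frac{h_T\,c^{M_T}(f_2(w)-y)^{M_T}}{h_X\,(f_2(w)-y)^{M}}\in c^N(1+\mathfrak m).$$
Since $f_2(U)=X^-$, the value $|f_2(w)-y|$ can be varied in its range. Comparing absolute values gives $M_T=M$ and $|h_T|=|h_X|$, and then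
$$h_Tc^M/h_X\in c^N(1+\mathfrak m).\tag{10}$$

**(v) Matching the inner discs.** *Purpose: show $f_1^{-1}(T^*)=f_2^{-1}(X^*)=:V$, with $|f_1(w)-y_1|=|f_2(w)-y|$ on $U\setminus V$.* Both preimages lie in $U$. Let $w\in U$ with $|f_2(w)-y|>\rho^*$. Then $f_2(w)\notin L_n$, so by (8) and (9)
$$|H(f_1(w))|=|H(f_2(w))|=|h_X||f_2(w)-y|^M>|h_X|(\rho^*)^M .$$
On $T^*$ we have $|H|\le|h_T|(\rho^*)^M=|h_X|(\rho^*)^M$, so $f_1(w)\notin T^*$. Symmetrically, if $w\in U$ and $f_1(w)\notin T^*$, then $f_1(w)\notin L_n$ and $|H(f_2(w))|=|h_T||f_1(w)-y_1|^M>|h_X|(\rho^*)^M$, while $|H|\le|h_X|(\rho^*)^M$ on $X^*$; so $f_2(w)\notin X^*$. On $U\setminus V$ both formulas (9) apply, and $|h_X||f_2(w)-y|^M=|h_T||f_1(w)-y_1|^M$ gives the equality of absolute values.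

Let $Q_l$ be the components of $V$. They are closed discs. The component of the open set $U$ containing $Q_l$ is an open disc, so it contains a thin annulus around $Q_l$, lying in $U\setminus V$. There $|f_1-y_1|=|f_2-y|$, so by (D3) both functions have the same number $m_l$ of zeros in $Q_l$, and $m_l\ge1$ since $f_2(Q_l)=X^*\ni y$. All $d$ zeros $z_{1\nu}$ of $f_1-y_1$ and all $d$ zeros $z_{2\nu}$ of $f_2-y$ lie in $V$. Pair them so that $z_{1\nu}$ and $z_{2\nu}$ lie in the same $Q_l$.

**(vi) Reduction on $Q_l$.** *Purpose: derive the equation of Lemma 1 and apply the lemma.* Choose $\varpi$ with $|\varpi|=\rho^*$ and write $Q_l=\{q_l+\kappa_ls:s\in\mathcal O\}$. Put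
$$F_1(s)=\frac{f_1(q_l+\kappa_ls)-y_1}{\varpi},\qquad F_2(s)=\frac{f_2(q_l+\kappa_ls)-y}{\varpi}.$$
Since $f_1(Q_l)=T^*$ and $f_2(Q_l)=X^*$, both have sup norm $1$ on $\mathcal O$. Factor over the zeros, with $s_{i\nu}=(z_{i\nu}-q_l)/\kappa_l$. A zero in $Q_l$ contributes $\kappa_l(s-s_{i\nu})$, and a zero outside contributes $q_l-z_{i\nu}$ up to a factor in $1+\mathfrak m$. So
$$\overline F_i=\bar\alpha_i\prod_{z_{i\nu}\in Q_l}(s-\bar s_{i\nu}),\qquad\alpha_i=a_i\kappa_l^{m_l}\varpi^{-1}\prod_{z_{i\nu}\notin Q_l}(q_l-z_{i\nu}),\quad|\alpha_i|=1 .$$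
Paired zeros outside $Q_l$ lie in a common closed disc not containing $q_l$, so $(q_l-z_{1\nu})/(q_l-z_{2\nu})\in1+\mathfrak m$. Hence $\bar\alpha_1=\bar c\,\bar\alpha_2$: both $\overline F_i$ have degree $m_l$, and their leading coefficients have ratio $\bar c$.

On $X^*$ and $T^*$, the same factorization of $H$ as in (iv) gives, for $\xi\in\mathcal O$,
$$H(y+\varpi\xi)\in h_X\varpi^M\eta_X(\xi)(1+\mathfrak m),\qquad H(y_1+\varpi\xi)\in h_T\varpi^M\eta_T(\xi)(1+\mathfrak m),$$
with $\eta_X,\eta_T\in\mathcal O[\xi]$ monic of degree $M$, whose roots are the rescaled zeros of $H$ in $X^-$ and $T^-$.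

Let $s\in\mathcal O$ with $\bar\eta_X(\overline F_2(\bar s))\ne0$, and let $w=q_l+\kappa_ls$. Then $f_2(w)=y+\varpi F_2(s)\notin L_n$: a component of $L_n$ containing $f_2(w)$ meets $X^-$, hence lies in $X^*$, even in one residue class of $X^*$, and it contains a zero of $H$; so $\overline F_2(\bar s)$ would be a root of $\bar\eta_X$. Therefore (8) applies, and with (10)
$$\frac{\eta_T(F_1(s))}{\eta_X(F_2(s))}\in c^N\frac{h_X}{h_T}(1+\mathfrak m)=c^M(1+\mathfrak m).$$
Here $|\eta_X(F_2(s))|=1$. Reducing, $\bar\eta_T(\overline F_1(\bar s))=\bar c^M\bar\eta_X(\overline F_2(\bar s))$ for all but finitely many $\bar s\in\tilde k$. Since $\tilde k$ is infinite, this is an identity of polynomials: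
$$\bar\eta_T(\overline F_1)=\bar c^M\,\bar\eta_X(\overline F_2).\tag{11}$$
By (iii), Lemma 1 applies over $\tilde k$ and gives
$$\overline F_1=\bar c\,\overline F_2+\bar\beta,\tag{12}$$
where $\bar\beta$ depends only on $\bar\eta_X,\bar\eta_T,\bar c$, and so *is the same for all $l$*. Lift $\bar\beta$ to $\beta\in\mathcal O$. Then
$$|f_1-cf_2-(y_1-cy+\varpi\beta)|<\rho^*\quad\text{on every }Q_l,$$
hence on all of $V=f_2^{-1}(X^*)$. That is, $(*)_{X^*}$ holds.

**(vii) $\rho^*=\rho$.** *Purpose: show that $X^*$ is the disc $X'$ we want.* Suppose $\rho<\rho^*$. Then $\rho^*=\rho_T$. The components of $L_n$ at $y_1$ and at a point of $\mathcal K\cap T^-$ at distance $\rho_T$ from $y_1$ lie in different residue classes of $T^*$, and both contain zeros of $H$. So $\bar\eta_T$ has at least two distinct roots. On the other hand, all zeros of $H$ in $X^-$ lie in $D(y,\rho)$, so $\bar\eta_X$ has the single root $0$. But (11) and (12), with $\overline F_2$ non-constant, give $\bar\eta_T(\bar ct+\bar\beta)=\bar c^M\bar\eta_X(t)$, so $\bar\eta_T$ and $\bar\eta_X$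 have equally many distinct roots. This is a contradiction, so $\rho^*=\rho$ and $X^*=X'$. $\square$

**Conclusion of (a).** Starting from a large $r_0$ and iterating Lemma 6, we obtain $(*)_{X_i}$ for $X_i=D(y,r_i)$ with $r_0>r_1>\cdots$, where each $r_i$, $i\ge1$, is a distance from $y$ to a point of $\mathcal K$. Only finitely many such distances exceed a given $s>0$, so $r_i\to0$. For $w,w'\in f_2^{-1}(y)$, both $e_0(w)$ and $e_0(w')$ are within distance $<r_i$ of $b_{X_i}$. So $|e_0(w)-e_0(w')|<r_i$ for all $i$, and $e_0$ is constant on $f_2^{-1}(y)$.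

This holds for every good $y$. By Lemma 4 there are infinitely many good points, and since $\mathrm{char}\,k=0$, $f_2$ has only finitely many critical values. Choose $y$ good and not a critical value of $f_2$. Then $e_0$, of degree $<d$, takes one value at $d$ distinct points, so it is a constant $b$. Hence $f_1=\sigma\circ f_2$ with $\sigma(z)=cz+b$. Finally
$$f_2^{-1}(\sigma^{-1}\mathcal J)=f_1^{-1}(\mathcal J)=\mathcal J=f_2^{-1}(\mathcal J),$$
and $f_2$ is surjective, so $\sigma^{-1}\mathcal J=\mathcal J$ and $\sigma\in\mathrm{Aut}(\mathcal J)$. This proves (a). $\square$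

## 10. Symmetries are rotations, and every polynomial factors through $g$

Let $g\in S(\mathcal J)$ have minimal degree $m$. As $\mathrm{char}\,k=0$, we may conjugate everything by a translation so that $g$ has no $z^{m-1}$-term. (The normalization $D=\mathcal O$ is no longer needed.) Let $\Gamma=\mathrm{Aut}(\mathcal J)$. If $F\in S(\mathcal J)$ and $\sigma\in\Gamma$, then $F\circ\sigma\in S(\mathcal J)$ has the degree of $F$, so by (a)
$$F\circ\sigma=\sigma'\circ F\qquad\text{for some }\sigma'\in\Gamma.\tag{13}$$

**Proof of (b).** Let $\sigma(z)=\zeta z+b\in\Gamma$ and $g\circ\sigma=\sigma'\circ g$ as in (13). If $a$ is the leading coefficient of $g$, the $z^{m-1}$-coefficient of $g(\zeta z+b)$ is $am\zeta^{m-1}b$, and that of $\sigma'\circ g$ is $0$ (note $m-1\ge1$). So $b=0$. Thus every element of $\Gamma$, in particular $\sigma'$, has the form $z\mapsto\zeta'z$. The polynomial $g$ is not a monomial, since $az^m$ is conjugate to $z^m$ and has potential good reduction, which Lemma 3(i) excludes. So $g$ has a nonzero term of some degree $j<m$.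 From $g(\zeta z)=\zeta'g(z)$ we get $\zeta^m=\zeta'=\zeta^j$, so $\zeta^{m-j}=1$. Hence $\Gamma$ is a finite group of rotations $z\mapsto\zeta z$ with $\zeta$ roots of unity, and therefore cyclic. $\square$

**Proof of (c).** Let $f\in S(\mathcal J)$ now be arbitrary, $d=\deg f\ge m$.

*Claim: $f=q\circ g$ for some $q\in k[z]$.*

**Transfer to $\mathbb C$.** *Purpose: make the complex theorem applicable.* The polynomials $f\circ g$ and $g\circ f$ lie in $S(\mathcal J)$ and have the same degree. By (a), $f\circ g=\sigma\circ g\circ f$ for some $\sigma\in\Gamma$. Let $L\subset k$ be a finitely generated field containing the coefficients of $f$, of $g$ and of all elements of the finite group $\Gamma$. Let $\overline L\subset k$ be its algebraic closure, and fix an embedding $\iota:\overline L\to\mathbb C$; it exists because $L$ has characteristic $0$ and finite transcendence degree. View $f,g,\Gamma$ over $\mathbb C$ via $\iota$. All relations above are preserved.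

**The complex Julia sets agree.** Let $G^{\mathbb C}$ be the complex Green function of $f$. By (13), for $\gamma\in\Gamma$ we have $f^n\circ\gamma=\gamma_n\circ f^n$ with $\gamma_n\in\Gamma$, a rotation about $0$ by a root of unity. So $|f^n\circ\gamma|=|f^n|$ and $G^{\mathbb C}\circ\gamma=G^{\mathbb C}$. The function $u=G^{\mathbb C}\circ g-mG^{\mathbb C}$ is continuous, and bounded near $\infty$, so it is bounded on $\mathbb C$. Moreover
$$G^{\mathbb C}\circ g\circ f=G^{\mathbb C}\circ\sigma^{-1}\circ f\circ g=G^{\mathbb C}\circ f\circ g=d\,G^{\mathbb C}\circ g,$$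
so $u\circ f=d\,u$. Thus $u=d^{-n}\,u\circ f^n\to0$, that is, $G^{\mathbb C}\circ g=mG^{\mathbb C}$. Then $G^{\mathbb C}\circ g^n=m^nG^{\mathbb C}$, and since $G^{\mathbb C}-\log^+|\cdot|$ is bounded, $G^{\mathbb C}$ is also the Green function of $g$. So $f$ and $g$ have the same complex filled Julia set and the same complex Julia set $J_{\mathbb C}$.

**$J_{\mathbb C}$ is neither a circle nor a segment.** Otherwise, classically, $g$ would be affinely conjugate over $\mathbb C$ to $z^m$ or $\pm T_m$, where $T_m(x+1/x)=x^m+x^{-m}$. These polynomials and $g$ have no $z^{m-1}$-term, so the conjugacy has the form $z\mapsto az$, with $a^{1-m}\iota(\text{leading coefficient of }g)=\pm1$. So $a$ is algebraic over $\iota(L)$, hence $a\in\iota(\overline L)$, and the conjugation takes place over $\overline L\subset k$. Thus $g$ would be conjugate over $k$ to $z^m$ or $\pm T_m$. These have integer coefficients and leading coefficient $\pm1$, so they have good reduction. This contradicts Lemma 3(i).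

**Factorization.** By the theorem of Schmidt and Steinmetz quoted in Section 1, over $\mathbb C$ we have $f=s_1\circ P_0^{a}$ and $g=s_2\circ P_0^{b}$ with $a,b\ge1$ and $s_1,s_2$ affine. Here $\deg P_0\ge2$, and $a\ge b$ because $d\ge m$. So $f=(s_1\circ P_0^{a-b}\circ s_2^{-1})\circ g$ over $\mathbb C$. The equation $f=q\circ g=\sum q_ig^i$ is a linear system in the coefficients $q_i$ of $q$, with coefficients in $\iota(\overline L)$. It is solvable over $\mathbb C$, hence over $\iota(\overline L)$, and so $f=q\circ g$ is solvable over $\overline L\subset k$. This proves the claim.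

**Induction on $d$.** From
$$g^{-1}(q^{-1}(K))=f^{-1}(K)=K=g^{-1}(K)$$
and the surjectivity of $g$, we get $q^{-1}(K)=K$. If $\deg q=1$, then $q$ is affine and preserves $K$, hence $\mathcal J=\partial K$, so $q\in\Gamma$ and $f=q\circ g$ has the required form with $n=1$. If $\deg q\ge2$, then $q\in S(\mathcal J)$ by Lemma 2, and $\deg q=d/m<d$. By induction $q=\sigma\circ g^{n'}$ with $n'\ge1$ and $\sigma\in\Gamma$, so $f=\sigma\circ g^{n'+1}$. This proves (c) and Theorem 2. $\blacksquare$
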